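# An explicit ring isomorphism $\overline{\mathcal A(\Sigma_W)}\cong\overline{\mathcal A(\Sigma)}^W$ for reflection groups acting on fans

## 1. Finite reflection groups and folding into a chamber

Throughout, $V$ is a real Euclidean space of dimension $d$ with inner product $(\cdot,\cdot)$.

**Reflection group, chamber, parabolic subgroup.** Let $W\subset\mathrm O(V)$ be a finite group generated by orthogonal reflections. Fix a closed fundamental chamber $D$ and let $\Delta$ be the corresponding set of simple roots, so that $D=\{x:(x,\alpha)\ge0\ \forall\alpha\in\Delta\}$. For $J\subseteq\Delta$ let $W_J$ be the subgroup generated by the simple reflections $s_\alpha$, $\alpha\in J$, where $s_\alpha x=x-\frac{2(x,\alpha)}{(\alpha,\alpha)}\alpha$. Put $D_J=\{x:(x,\gamma)\ge 0\ \forall\gamma\in J\}$. We do not assume that $W$ is essential (it may fix nonzero vectors), and the lengths of the simple roots play no role.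

*Example.* Let $V=\{x\in\mathbb R^n:\sum x_i=0\}$ with $W=S_n$ permuting coordinates. Then $\Delta=\{\alpha_1,\dots,\alpha_{n-1}\}$ with $\alpha_i=e_i-e_{i+1}$, and $D=\{x_1\ge x_2\ge\dots\ge x_n\}$. For $n=4$ and $J=\{\alpha_1,\alpha_2\}$, $W_J$ permutes the first three coordinates.

We use three textbook facts (Humphreys, *Reflection Groups and Coxeter Groups*, §§1.3, 1.10, 1.12). They hold for $W$ and for each $W_K$ with simple system $K\subseteq\Delta$ acting on $V$.

* **(F1)** $\Delta$ is linearly independent, and $(\alpha,\beta)\le0$ for distinct $\alpha,\beta\in\Delta$.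
* **(F2)** $D_K$ meets each $W_K$-orbit in exactly one point. For $p\in D_K$, $\mathrm{Stab}_{W_K}(p)=W_{K\cap p^\perp}$.
* **(F3)** If $y\in D_K$ and $w\in W_K$, then $y-wy\in\mathbb R_{\ge0}K$.

**Folding map and folding coefficients.** Let $\pi(x)$ be the unique point of $Wx\cap D$. Since $x=w\pi(x)$ for some $w$, (F3) and (F1) give
$$\pi(x)-x=\sum_{\alpha\in\Delta}c_\alpha(x)\,\alpha\qquad\text{with unique } c_\alpha(x)\ge0 .$$
If $\varpi_\alpha\in V^*$ is any functional with $\varpi_\alpha(\alpha')=\delta_{\alpha\alpha'}$ for all $\alpha'\in\Delta$, then $c_\alpha(x)=\varpi_\alpha(\pi(x))-\varpi_\alpha(x)$.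

*Example.* For $W=S_3$, $\pi$ sorts the coordinates in decreasing order. Comparing first and third coordinates in $\pi(x)-x=c_{\alpha_1}(1,-1,0)+c_{\alpha_2}(0,1,-1)$ gives
$$c_{\alpha_1}(x)=\max_i x_i-x_1,\qquad c_{\alpha_2}(x)=x_3-\min_i x_i .$$
So $c_{\alpha_1}$ does not change when $x_2,x_3$ are swapped, and it vanishes exactly when $x_1$ is the largest coordinate. This is the general pattern.

**Lemma 1.** (a) $c_\alpha(wx)=c_\alpha(x)$ for $w\in W_{\Delta\setminus\alpha}$. (b) $c_\alpha(x)=0$ if and only if $x\in W_{\Delta\setminus\alpha}D$.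

*Proof.* (a) We have $\pi(wx)=\pi(x)$, and $wx-x\in\operatorname{span}(\Delta\setminus\alpha)$ because each simple reflection $s_\gamma$ changes a vector by a multiple of $\gamma$. So $\pi(wx)-wx$ and $\pi(x)-x$ have the same coefficient at $\alpha$.

(b) On $D$ we have $\pi(x)=x$, so $c_\alpha=0$ there, and by (a) also on $W_{\Delta\setminus\alpha}D$. Conversely, let $c_\alpha(x)=0$. By (F2) choose $y\in W_{\Delta\setminus\alpha}x$ in $D_{\Delta\setminus\alpha}$; then $c_\alpha(y)=0$ by (a). If $y\notin D$, then $(y,\alpha)<0$, so $s_\alpha y=y+b\alpha$ with $b>0$. Since $\pi(y)=\pi(s_\alpha y)$, we get $\pi(y)-y=\pi(s_\alpha y)-s_\alpha y+b\alpha$, hence $c_\alpha(y)=b+c_\alpha(s_\alpha y)\ge b>0$, a contradiction. So $y\in D$ and $x\in W_{\Delta\setminus\alpha}D$. $\square$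

## 2. Fans preserved by $W$ and their Stanley–Reisner rings

**$W$-fan.** Let $\Sigma$ be a complete simplicial fan in $V$ preserved by $W$, so that $W$ permutes the cones. Choose a generator $u_\rho$ on each ray $\rho$ so that $wu_\rho=u_{w\rho}$ for all $w\in W$. Write $\Sigma(1)$ for the set of rays. We identify a ray with its generator, and for $\tau\in\Sigma$ let $R(\tau)$ be the set of generators of its rays.

We use these properties of fans constantly. Distinct cones of $\Sigma$ have disjoint relative interiors. For $\tau\in\Sigma$ the set $R(\tau)$ is linearly independent, and each subset of it generates a face of $\tau$, which is again in $\Sigma$. A ray of $\Sigma$ contained in a cone $\tau\in\Sigma$ is a face of $\tau$: its relative interior meets the relative interior of some face of $\tau$, so it equals that face. A set of rays "spans a cone of $\Sigma$" if it is the set of rays of a cone of $\Sigma$.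

By (F2), each $W$-orbit of rays meets $D$ in exactly one ray, and $\pi(u_{\rho'})=u_\rho$ when $\rho'\in W\rho$ and $\rho\subset D$.

**Stanley–Reisner ring and Artinian reduction.** Put $\mathcal A(\Sigma)=\mathbb R[x_\rho]/I_\Sigma$, where $I_\Sigma$ is generated by the monomials $x_{\rho_1}\cdots x_{\rho_k}$ (distinct rays) such that $\rho_1,\dots,\rho_k$ do not span a cone of $\Sigma$. Its Artinian reduction is
$$\overline{\mathcal A(\Sigma)}=\mathcal A(\Sigma)/(\theta_\lambda:\lambda\in V^*),\qquad\theta_\lambda=\sum_\rho\lambda(u_\rho)x_\rho ,$$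
graded by $\deg x_\rho=1$. The group $W$ acts on $\mathcal A(\Sigma)$ by $w\cdot x_\rho=x_{w\rho}$. Since $w\theta_\lambda=\theta_{\lambda\circ w^{-1}}$, it acts on $\overline{\mathcal A(\Sigma)}$ by graded ring automorphisms, and $\overline{\mathcal A(\Sigma)}^W$ is the invariant subring. The same construction (without $W$) applies to any complete simplicial fan with chosen ray generators. The monomials whose support spans a cone form a basis of $\mathcal A(\Sigma)$.

For $\tau\in\Sigma$ put
$$x_\tau=\prod_{u\in R(\tau)}x_u,\qquad m_\tau=\sum_{\tau''\in W\tau}x_{\tau''},\qquad p_\tau=\sum_{u\in R(\tau)}u\in\operatorname{relint}\tau .$$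
For a ray, $m_\rho=\sum_{\rho'\in W\rho}x_{\rho'}$. Since $wp_\tau=p_{w\tau}$ and distinct cones have disjoint relative interiors,
$$\mathrm{Stab}_W(\tau)=\mathrm{Stab}_W(p_\tau).\tag{1}$$

Three examples will accompany us.

*Example L (line).* $V=\mathbb R$, $W=\{\pm1\}$, $\alpha=1$, $D=[0,\infty)$, and $\Sigma$ has ray generators $\pm1$ with variables $x_\pm$. Here $I_\Sigma=(x_+x_-)$ and the linear relation is $x_+=x_-$. So $\overline{\mathcal A(\Sigma)}=\mathbb R[x]/(x^2)$, with trivial $W$-action.

*Example Q (four diagonal rays).* $V=\mathbb R^2$, $W=\{1,s\}$ with $s(x,y)=(-x,y)$, $\alpha=(1,0)$, $D=\{x\ge0\}$. The ray generators of $\Sigma$ are $u=(1,1)$, $u'=su=(-1,1)$, $v=(1,-1)$, $v'=sv=(-1,-1)$, and the maximal cones are spanned by neighboring rays. The nonfaces are the opposite pairs, so $x_ux_{v'}=0=x_vx_{u'}$. The linear relations are $x_u-x_{u'}+x_v-x_{v'}=0$ and $x_u+x_{u'}-x_v-x_{v'}=0$; they give $x_u=x_{v'}=:a$ and $x_{u'}=x_v=:b$. So $\overline{\mathcal A(\Sigma)}=\mathbb R[a,b]/(a^2,b^2)$ with $s$ exchanging $a$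 and $b$, and the invariants have basis $1,\ a+b,\ ab$.

*Example T (simplex).* $W=S_n$ on $V=\{\sum x_i=0\}\subset\mathbb R^n$, with $u_i=e_i-\frac1n(1,\dots,1)$, and $\Sigma$ consists of the cones spanned by the proper subsets of $\{u_1,\dots,u_n\}$. The only nonface is the full set. The functional "$i$-th minus $j$-th coordinate" gives $x_i=x_j$. So $\overline{\mathcal A(\Sigma)}=\mathbb R[h]/(h^n)$ with trivial action, where all $x_i$ become $h$. Only $u_1$ lies in $D$.

**Lemma 2 (square-free monomials span).** For any complete simplicial fan $\Xi$ with ray generators, the $x_\tau$, $\tau\in\Xi$, span $\overline{\mathcal A(\Xi)}$. In particular this ring vanishes in degrees $>d$ and is finite-dimensional.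

*Proof.* Take a monomial that is nonzero in $\mathcal A(\Xi)$; its support is $R(\tau)$ for some $\tau$. Suppose some $x_{u_1}$ occurs with exponent $\ge2$. As $R(\tau)$ is linearly independent, there is $\lambda\in V^*$ with $\lambda(u_1)=1$ and $\lambda=0$ on $R(\tau)\setminus\{u_1\}$. Modulo $\theta_\lambda$ we may replace one factor $x_{u_1}$ by $-\sum_{u\notin R(\tau)}\lambda(u)x_u$. The remaining factors still have support $R(\tau)$, so we obtain monomials of the same degree with strictly larger support. A nonzero monomial has support of size at most $d$, so the process terminates in a combination of square-free monomials. $\square$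

## 3. The hybrid fan $\Sigma_W$

**Hybrid fan.** For a set $I$ of rays of $\Sigma$ contained in $D$ and a subset $J\subseteq\Delta$, put
$$\sigma_{I,J}=\operatorname{cone}\big(\{u_\rho:\rho\in I\}\cup\{-\alpha:\alpha\in J\}\big),\qquad\sigma'_{I,J}=\operatorname{cone}\big(W_J\cdot\{u_\rho:\rho\in I\}\big).$$
The hybrid fan $\Sigma_W$ consists of the cones $\sigma_{I,J}$ for all pairs $(I,J)$ with $\sigma'_{I,J}\in\Sigma$. We take as given that $\Sigma_W$ is a complete simplicial fan in $V$ with $\dim\sigma_{I,J}=|I|+|J|$. Its ray generators are the $u_\rho$ for $\rho\subset D$, together with $-\alpha$ for $\alpha\in\Delta$; with these, $\overline{\mathcal A(\Sigma_W)}$ is defined.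

Note the asymmetry: membership is decided by the cone $\sigma'_{I,J}$ of the *old* fan, while the cone we put into the *new* fan is $\sigma_{I,J}$.

*Example L.* For $I=\{1\}$, $J=\{\alpha\}$, $\sigma'_{I,J}=\mathbb R\notin\Sigma$; the other three pairs qualify. So $\Sigma_W$ has the rays $1$ and $-\alpha=-1$.

*Example Q.* The rays are $u$, $v$, $-\alpha=(-1,0)$. The pairs $(\{u,v\},\emptyset)$, $(\{u\},\{\alpha\})$, $(\{v\},\{\alpha\})$ qualify, since $\operatorname{cone}(u,v)$, $\operatorname{cone}(u,u')$, $\operatorname{cone}(v,v')$ lie in $\Sigma$. The pair $(\{u,v\},\{\alpha\})$ does not, since all four rays together span the plane. So $\Sigma_W$ is the complete fan with three rays $(1,1),(1,-1),(-1,0)$.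

*Example T, $n=3$.* The rays are $u_1,-\alpha_1,-\alpha_2$. Since $W_{\{\alpha_1\}}u_1=\{u_1,u_2\}$, the pair $(\{u_1\},\{\alpha_1\})$ qualifies. The pair $(\{u_1\},\{\alpha_2\})$ qualifies because $s_{\alpha_2}$ fixes $u_1$, so $\sigma'$ is just the ray $u_1$. The pair $(\emptyset,\Delta)$ qualifies because $\sigma'_{\emptyset,\Delta}=\{0\}$. The pair $(\{u_1\},\Delta)$ does not. As $3u_1-2\alpha_1-\alpha_2=0$, these three rays do carry a complete fan. Observe that the two-dimensional hybrid cone $\sigma_{\{u_1\},\{\alpha_2\}}$ comes from a mere ray of $\Sigma$; this will matter.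

We shall need the combinatorics of $\Sigma_W$ in the following form:
$$I\cup(-J)\ \text{is the set of rays of a cone of}\ \Sigma_W\iff\sigma'_{I,J}\in\Sigma.\tag{2}$$
First, the vectors $u_\rho$ ($\rho\subset D$) and $-\alpha$ generate pairwise distinct rays, since $(-\alpha,\alpha)<0$ shows $-\alpha\notin D$. If $\sigma'_{I,J}\in\Sigma$, then $\sigma_{I,J}\in\Sigma_W$ has dimension $|I|+|J|$, so its generators are independent and its rays are exactly $I\cup(-J)$. Conversely, if $I\cup(-J)$ is the set of rays of a cone of $\Sigma_W$, that cone is some $\sigma_{I_1,J_1}$ with $\sigma'_{I_1,J_1}\in\Sigma$, whose rays are $I_1\cup(-J_1)$; so $(I,J)=(I_1,J_1)$.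

## 4. Comparing $\overline{\mathcal A(\Sigma_W)}$ with $\overline{\mathcal A(\Sigma)}^W$

For a finite-dimensional graded algebra $A$ let $\mathrm P_A(t)=\sum_i\dim A_i\,t^i$. The starting point is an equality of polynomials, which we take as known.

**Known result.**
$$\mathrm P_{\overline{\mathcal A(\Sigma)}^W}(t)=h_{\Sigma_W}(t)=\mathrm P_{\overline{\mathcal A(\Sigma_W)}}(t),\qquad h_{\Sigma_W}(t)=\sum_{\sigma\in\Sigma_W}(t-1)^{d-\dim\sigma}.$$

So two graded rings have the same dimensions. The question, from Tao Gui, "Complete simplicial fans, Stanley–Reisner rings, and equivariant h-polynomials", arXiv:2605.15061 (2026), is whether the equality is the shadow of a map: construct an explicit graded ring isomorphism $\overline{\mathcal A(\Sigma_W)}\to\overline{\mathcal A(\Sigma)}^W$ and prove that it is one. The answer is as follows.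

**Theorem A.** There is a unique homomorphism of $\mathbb R$-algebras $\varphi:\overline{\mathcal A(\Sigma_W)}\to\overline{\mathcal A(\Sigma)}^W$ with
$$\varphi(x_\rho)=m_\rho=\sum_{\rho'\in W\rho}x_{\rho'}\qquad(\rho\subset D),$$
and it satisfies
$$\varphi(x_{-\alpha})=\sum_{\rho\in\Sigma(1)}c_\alpha(u_\rho)\,x_\rho=\sum_{\rho\subset D}\varpi_\alpha(u_\rho)\,m_\rho\qquad(\alpha\in\Delta),$$
where $\varpi_\alpha\in V^*$ is any functional with $\varpi_\alpha(\alpha')=\delta_{\alpha\alpha'}$ for $\alpha'\in\Delta$. This $\varphi$ is a graded ring isomorphism.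

Section 10 refines this (Theorem B): exact values on monomials, an explicit inverse, degree maps, subfields, and a proof of bijectivity without the Known result.

Let us test the statement by hand.

*Example L.* $\overline{\mathcal A(\Sigma_W)}=\mathbb R[x_1,x_{-\alpha}]/(x_1x_{-\alpha},\,x_1-x_{-\alpha})$. Here $\varphi(x_1)=x_++x_-=2x$. Since $\pi(-1)-(-1)=2\alpha$, we have $c_\alpha(-1)=2$ and $\varphi(x_{-\alpha})=2x_-=2x$. Both relations hold in $\mathbb R[x]/(x^2)$, and $\varphi$ is bijective.

*Example Q.* In $\overline{\mathcal A(\Sigma_W)}$ the relations are $x_ux_vx_{-\alpha}=0$, $x_u+x_v-x_{-\alpha}=0$, $x_u-x_v=0$. So $x_u=x_v=y$, $x_{-\alpha}=2y$, and the ring is $\mathbb R[y]/(y^3)$. On the other side $m_u=m_v=a+b$. Since $c_\alpha(u')=c_\alpha(v')=2$ and $c_\alpha(u)=c_\alpha(v)=0$, we have $\varphi(x_{-\alpha})=2(x_{u'}+x_{v'})=2(a+b)$, consistent. As $(a+b)^2=2ab$ and $(a+b)^3=0$, the map $y\mapsto a+b$ is an isomorphism onto $\langle1,a+b,ab\rangle$.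

*Example T, $n=3$.* From the formulas in Section 1, $c_{\alpha_1}$ takes the values $0,1,1$ on $u_1,u_2,u_3$, and $c_{\alpha_2}$ takes the values $0,0,1$. So $\varphi(x_{u_1})=3h$, $\varphi(x_{-\alpha_1})=2h$, $\varphi(x_{-\alpha_2})=h$. In $\overline{\mathcal A(\Sigma_W)}$, the functionals $\varpi_{\alpha_1}(x)=x_1$ and $\varpi_{\alpha_2}(x)=-x_3$ give $x_{-\alpha_1}=\frac23x_{u_1}$ and $x_{-\alpha_2}=\frac13x_{u_1}$, in agreement; both rings are $\mathbb R[z]/(z^3)$.

## 5. The linear relations leave one candidate; the monomial relations resist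

Suppose we decide that $x_\rho\mapsto m_\rho$ for $\rho\subset D$. The linear relation of $\Sigma_W$ attached to $\varpi_\alpha$ reads $\sum_{\rho\subset D}\varpi_\alpha(u_\rho)x_\rho-x_{-\alpha}=0$, because $\varpi_\alpha(-\alpha')=-\delta_{\alpha\alpha'}$. So in $\overline{\mathcal A(\Sigma_W)}$
$$x_{-\alpha}=\sum_{\rho\subset D}\varpi_\alpha(u_\rho)x_\rho ,\tag{3}$$
and the image of $x_{-\alpha}$ is forced.

**The elements $\Phi_\alpha$.** Let $g_\alpha=\sum_{\rho\in\Sigma(1)}c_\alpha(u_\rho)x_\rho\in\mathcal A(\Sigma)$ and let $\Phi_\alpha$ be its class in $\overline{\mathcal A(\Sigma)}$. Since $c_\alpha(u)=\varpi_\alpha(\pi(u))-\varpi_\alpha(u)$,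
$$g_\alpha+\theta_{\varpi_\alpha}=\sum_{\rho\in\Sigma(1)}\varpi_\alpha(\pi(u_\rho))\,x_\rho=\sum_{\rho\subset D}\varpi_\alpha(u_\rho)\,m_\rho .\tag{4}$$
So $\Phi_\alpha$ is also the class of the right-hand side. It is therefore $W$-invariant, and the two expressions for $\varphi(x_{-\alpha})$ in Theorem A agree, whatever the choice of $\varpi_\alpha$.

Let
$$\Phi:\mathbb R[x_\rho\,(\rho\subset D),\ x_{-\alpha}\,(\alpha\in\Delta)]\to\overline{\mathcal A(\Sigma)}^W,\qquad x_\rho\mapsto m_\rho,\quad x_{-\alpha}\mapsto\Phi_\alpha .$$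
This is a graded algebra homomorphism, and it respects *all* linear relations: for $\lambda\in V^*$,
$$\Phi\Big(\sum_{\rho\subset D}\lambda(u_\rho)x_\rho-\sum_{\alpha\in\Delta}\lambda(\alpha)x_{-\alpha}\Big)=\sum_{\rho\in\Sigma(1)}\lambda\Big(\pi(u_\rho)-\sum_\alpha c_\alpha(u_\rho)\alpha\Big)x_\rho=\sum_{\rho\in\Sigma(1)}\lambda(u_\rho)x_\rho=\theta_\lambda=0.\tag{5}$$

Write $x_{I,J}=\prod_{\rho\in I}x_\rho\prod_{\alpha\in J}x_{-\alpha}$. By (2), $I_{\Sigma_W}$ is generated by the $x_{I,J}$ with $\sigma'_{I,J}\notin\Sigma$. So what remains for well-definedness is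
$$\sigma'_{I,J}\notin\Sigma\ \Longrightarrow\ \prod_{\rho\in I}m_\rho\prod_{\alpha\in J}\Phi_\alpha=0\ \text{ in }\overline{\mathcal A(\Sigma)}.\tag{6}$$

The sensible first attempt is to expand the product in $\mathcal A(\Sigma)$ using the $W$-invariant representative $\sum_{\rho\subset D}\varpi_\alpha(u_\rho)m_\rho$, and to see it vanish. In Example L this gives $m\cdot m=(x_++x_-)^2=x_+^2+x_-^2$, which is not zero in $\mathcal A(\Sigma)$. This is no accident. If $W$ is essential, summing $u-wu\in\mathbb R_{\ge0}\Delta$ over $w\in W$ gives $|W|u\in\mathbb R_{\ge0}\Delta$ for $u\in D$ (the vector $\sum_w wu$ is fixed by $W$, so it is $0$). Hence all coefficients $\varpi_\alpha(u_\rho)$ are $\ge0$, and an expansion in the monomial basis of $\mathcal A(\Sigma)$ never cancels anything. The vanishing must come from the $\theta_\lambda$, and one has to know which to use.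

The second attempt is to use the other representative $g_\alpha$, whose coefficients vanish on a large region by Lemma 1(b). In Example L, $g_\alpha=2x_-$, and $(x_++x_-)\cdot2x_-=2x_-^2$ is still not zero in $\mathcal A(\Sigma)$. The reason is visible: $g_\alpha$ is adapted to the chamber $D$, and it is not $W$-invariant, whereas we multiplied it by a sum over a whole orbit.

Here is the way past this. In Example L, $x_+g_\alpha=0$ *already in* $\mathcal A(\Sigma)$. The class $\Phi_\alpha$ of $g_\alpha$ *is* invariant, so applying $s$ to $x_+\Phi_\alpha=0$ gives $x_-\Phi_\alpha=0$, and summing gives $m\Phi_\alpha=0$. So: multiply $g_\alpha$ by one well-placed monomial $x_{\tau'}$, where everything can be computed in $\mathcal A(\Sigma)$, and then transport the answer around the orbit of $\tau'$ by $W$. If all rays of $\tau'$ lie in $W_{\Delta\setminus\alpha}D$, then $c_\alpha=0$ on them and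
$$x_{\tau'}g_\alpha=\sum_vc_\alpha(v)\,x_{\tau'}x_v$$
has only square-free terms, indexed by the rays $v$ adjacent to $\tau'$ with $c_\alpha(v)>0$. It will turn out that for suitable $\tau'=\sigma'_{I,J\setminus\alpha}$ these $v$ form a single orbit of $\mathrm{Stab}_W(\tau')$, or there are none. To prove this we must understand how cones of $\Sigma$ sit relative to reflecting hyperplanes.

## 6. How a cone of $\Sigma$ can cross a mirror

**Lemma 3 (swapping).** Let $\tau\in\Sigma$, let $s=s_\beta\in W$ be a reflection, and let $u,v\in R(\tau)$ with $(u,\beta)>0>(v,\beta)$. Then $v=su$, every other element of $R(\tau)$ lies in $\beta^\perp$, and $s\tau=\tau$.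

*Proof.* The face $\operatorname{cone}(u,v)$ of $\tau$ lies in $\Sigma$. Some positive combination $q$ of $u,v$ lies in $\beta^\perp$, so $sq=q$. Thus $q$ is in the relative interiors of both $\operatorname{cone}(u,v)$ and $s\operatorname{cone}(u,v)\in\Sigma$, and these cones coincide. So $s$ permutes $\{u,v\}$; as $su\ne u$, we get $su=v$. This argument applies to any two elements of $R(\tau)$ strictly on opposite sides of $\beta^\perp$. If $v'\in R(\tau)\setminus\{u,v\}$ had $(v',\beta)<0$, it would give $v'=su=v$; if $(v',\beta)>0$, it would give $v=sv'$, so $v'=sv=u$. Both are contradictions, so $v'\in\beta^\perp$. Hence $s$ exchanges $u,v$ and fixes the rest of $R(\tau)$, and $s\tau=\tau$. $\square$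

In Example Q the cone $\operatorname{cone}(u,u')$ crosses the mirror of $s$, and indeed $u'=su$.

**The cones $\sigma'_{I,J}$.** If $\sigma'_{I,J}\in\Sigma$, then
$$R(\sigma'_{I,J})=W_JI.\tag{7}$$
Indeed each element of $W_JI$ is the generator of a ray of $\Sigma$ contained in this cone, hence of a face of it; and since $W_JI$ generates the cone, every ray of the cone occurs. Consequently, if $\sigma'_{I,J}\in\Sigma$ and $I_1\subseteq I$, $J_1\subseteq J$, then $W_{J_1}I_1\subseteq R(\sigma'_{I,J})$, so $\sigma'_{I_1,J_1}$ is a face of $\sigma'_{I,J}$ and lies in $\Sigma$.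

**Reduced pair.** By a component of $J$ we mean a connected component of its Coxeter graph, in which distinct $\gamma,\delta\in J$ are adjacent if $(\gamma,\delta)\ne0$. For a set $I$ of rays in $D$ and $J\subseteq\Delta$, let $J_0$ be the union of the components $C$ of $J$ such that $W_C$ fixes $I$ pointwise. The pair $(I,J)$ is *reduced* if $J_0=\emptyset$. As $I\subset D$, this says that every component of $J$ contains some $\gamma$ with $(u,\gamma)>0$ for some $u\in I$.

Different components are orthogonal, so $W_J=W_{J_0}\times W_{J\setminus J_0}$. As $W_{J_0}$ fixes $I$, we have $W_JI=W_{J\setminus J_0}I$, whence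
$$\sigma'_{I,J}=\sigma'_{I,J\setminus J_0},\qquad\text{and }(I,J\setminus J_0)\text{ is reduced}.\tag{8}$$

*Example T, $n=4$.* The pair $(\{u_1\},\{\alpha_2\})$ is not reduced. The pair $(\{u_1\},\{\alpha_1,\alpha_2\})$ is reduced although $\alpha_2\perp u_1$, because $\alpha_1,\alpha_2$ form one component and $(u_1,\alpha_1)>0$. Deleting $\alpha_2$ leaves a reduced pair, deleting $\alpha_1$ does not.

**Lemma 4.** If $(I,J)$ is reduced, then $J\subset\operatorname{span}(W_JI)$.

*Proof.* Let $U=\operatorname{span}(W_JI)$, a $W_J$-stable subspace, and let $C$ be a component of $J$. There are $\gamma\in C$, $u\in I$ with $(u,\gamma)\ne0$; then $s_\gamma u-u\in U$ is a nonzero multiple of $\gamma$, so $\gamma\in U$. If $\gamma\in U\cap C$ and $\delta\in C$ is adjacent to $\gamma$, then $s_\delta\gamma-\gamma\in U$ is a nonzero multiple of $\delta$, so $\delta\in U$. By connectivity $C\subset U$. $\square$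

**Lemma 5 (normal form).** Let $\tau\in\Sigma$ with $p_\tau\in D$, $K=\Delta\cap p_\tau^\perp$, $I=R(\tau)\cap D$. Then $\mathrm{Stab}_W(\tau)=W_K$ and $\tau=\sigma'_{I,K}$. Hence every cone of $\Sigma$ is $W$-conjugate to some $\sigma'_{I,J}$ with $(I,J)$ reduced.

*Proof.* By (1) and (F2), $\mathrm{Stab}_W(\tau)=\mathrm{Stab}_W(p_\tau)=W_K$. So $W_KI\subseteq R(\tau)$; we must show that each $W_K$-orbit in $R(\tau)$ meets $D$. Let $v\in R(\tau)$ and let $v_1\in W_Kv\subset R(\tau)$ be the representative in $D_K$. Suppose $(v_1,\gamma)<0$ for some $\gamma\in\Delta$. Then $\gamma\notin K$, so $(p_\tau,\gamma)>0$, and some $u\in R(\tau)$ has $(u,\gamma)>0$. By Lemma 3, $s_\gamma\tau=\tau$, so $s_\gamma p_\tau=p_\tau$, contradicting $(p_\tau,\gamma)>0$. So $v_1\in D$, that is, $v_1\in I$. Thus $R(\tau)=W_KI$ and $\tau=\sigma'_{I,K}$.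

For the last claim, any cone has a $W$-translate $\tau$ with $p_\tau\in D$. Take $J=K\setminus K_0$ and use (8). $\square$

The normal form already settles the case $J=\emptyset$ of (6).

**Lemma 6.** Let $I$ be a set of rays in $D$. In $\mathcal A(\Sigma)$, $\prod_{\rho\in I}m_\rho=m_{\operatorname{cone}(I)}$ if $I$ spans a cone of $\Sigma$, and $\prod_{\rho\in I}m_\rho=0$ otherwise.

*Proof.* The product is the sum of $\prod_{\rho\in I}x_{v_\rho}$ over tuples $(v_\rho)$ with $v_\rho\in W\rho$. The $v_\rho$ are distinct, since they lie in distinct orbits. A term is nonzero if and only if the $v_\rho$ span a cone $\tau''\in\Sigma$. In that case choose $w$ with $p_{w\tau''}\in D$. By Lemma 5, $R(w\tau'')=W_KI_1$ with $I_1=R(w\tau'')\cap D$. As $R(w\tau'')$ contains exactly one element of each orbit $W\rho$, $\rho\in I$, and no others, each $W_K$-orbit in it is a single point. So $R(w\tau'')=I_1\subset D$. The only element of $W\rho$ in $D$ is $\rho$ itself, so $I_1=I$. Thus $I$ spans a cone of $\Sigma$ and $\tau''\in W\operatorname{cone}(I)$.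

If $I$ does not span a cone, no term survives. If it does, the surviving terms are $x_{\tau''}$ with $\tau''\in W\operatorname{cone}(I)$, and each such $\tau''$ arises from exactly one tuple, because $R(\tau'')$ has exactly one element in each $W\rho$. $\square$

## 7. Multiplying an orbit sum by $\Phi_\alpha$

**Lemma 7 (key lemma).** Let $(I,J)$ be reduced, $\alpha\in J$, $J'=J\setminus\{\alpha\}$, $(I,J')$ reduced, and $\tau'=\sigma'_{I,J'}\in\Sigma$.

1. If $\sigma'_{I,J}\notin\Sigma$, then $m_{\tau'}\Phi_\alpha=0$ in $\overline{\mathcal A(\Sigma)}$.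
2. If $\tau=\sigma'_{I,J}\in\Sigma$, there is exactly one $u_0\in R(\tau')$ with $(u_0,\alpha)\ne0$. With $v_1=s_\alpha u_0=u_0-a\alpha$ one has $a>0$, $R(\tau)=R(\tau')\sqcup\{v_1\}$, and $m_{\tau'}\Phi_\alpha=a\,n\,m_\tau$ with $n=|W_Jv_1|=|W_J|/|W_{J'}|$.

*Proof.*

**Step 1: locating $\tau'$ relative to the walls of $D$.** The purpose is to show that $\tau'$ leans to the positive side of $\alpha^\perp$, so that Lemma 3 can be used later. By (7), $R(\tau')=W_{J'}I$. By (F3) for $W_{J'}$, each $u\in R(\tau')$ is $y-\kappa$ with $y\in I\subset D$ and $\kappa\in\mathbb R_{\ge0}J'$. For $\gamma\in\Delta\setminus J'$ we have $(y,\gamma)\ge0$ and, by (F1), $(\kappa,\gamma)\le0$, so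
$$(u,\gamma)\ge0\qquad(\gamma\in\Delta\setminus J',\ u\in R(\tau')).\tag{9}$$
Put $p=p_{\tau'}$. It is $W_{J'}$-fixed, because $W_{J'}$ permutes $R(\tau')$; so $(p,\gamma)=0$ for $\gamma\in J'$, and with (9) $p\in D$. Let $K=\Delta\cap p^\perp\supseteq J'$. By (1) and (F2), $W_K=\mathrm{Stab}_W(p)=\mathrm{Stab}_W(\tau')$.

We claim that some $u_0\in R(\tau')$ has $(u_0,\alpha)>0$. Let $C$ be the component of $J$ containing $\alpha$. If $C=\{\alpha\}$, reducedness of $(I,J)$ gives $u_0\in I\subset R(\tau')$. Otherwise some $\gamma\in J'$ has $(\gamma,\alpha)\ne0$, and $\gamma\in\operatorname{span}R(\tau')$ by Lemma 4 for $(I,J')$. So not all of $R(\tau')$ is orthogonal to $\alpha$, and (9) gives the claim. Summing (9) over $R(\tau')$, we get $(p,\alpha)>0$, so $\alpha\notin K$.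

**Step 2: reducing the product to neighbors of $\tau'$.** The purpose is to write $x_{\tau'}g_\alpha$ in the monomial basis. We have $R(\tau')=W_{J'}I\subset W_{\Delta\setminus\alpha}D$, so $c_\alpha=0$ on $R(\tau')$ by Lemma 1. Hence in $\mathcal A(\Sigma)$
$$x_{\tau'}g_\alpha=\sum_{v\in L}c_\alpha(v)\,x_{\tau'}x_v,\tag{10}$$
where $L$ is the set of rays $v\notin R(\tau')$ such that $R(\tau')\cup\{v\}$ spans a cone of $\Sigma$ and $c_\alpha(v)>0$. Since $W_K$ stabilizes $\tau'$ and $K\subseteq\Delta\setminus\alpha$, Lemma 1(a) shows that $L$ is $W_K$-stable and that $c_\alpha$ is constant on each $W_K$-orbit in $L$.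

**Step 3: $L$ is empty or a single $W_K$-orbit.** Let $v\in L$ and let $v_1\in W_Kv\subset L$ be the representative in $D_K$. Since $c_\alpha(v_1)>0$, Lemma 1 gives $v_1\notin D$; choose $\gamma\in\Delta$ with $(v_1,\gamma)<0$. Then $\gamma\notin K$, so $(p,\gamma)>0$, and some $u\in R(\tau')$ has $(u,\gamma)>0$. Lemma 3, applied to $\operatorname{cone}(\tau',v_1)$ and $s_\gamma$, gives $v_1=s_\gamma u$. If $\gamma\ne\alpha$, then $v_1\in s_\gamma W_{J'}D\subset W_{\Delta\setminus\alpha}D$, so $c_\alpha(v_1)=0$ by Lemma 1, a contradiction. So $\gamma=\alpha$, $v_1=s_\alpha u$ with $(u,\alpha)>0$, and by Lemma 3 all other elements of $R(\tau')$ are orthogonal to $\alpha$. So $u=u_0$ is the unique element of $R(\tau')$ not orthogonal to $\alpha$, and $v_1=s_\alpha u_0$ does not depend on the $v$ we started from. Finally $\pi(v_1)=\pi(u_0)$ and $v_1=u_0-a\alpha$ give $c_\alpha(v_1)=c_\alpha(u_0)+a=a$. Hence, if $L\ne\emptyset$, then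
$$L=W_Kv_1,\qquad v_1=s_\alpha u_0=u_0-a\alpha,\qquad a=\tfrac{2(u_0,\alpha)}{(\alpha,\alpha)}>0,\qquad c_\alpha|_L=a.\tag{11}$$

**Step 4: if $L\ne\emptyset$, then $\tau_1:=\operatorname{cone}(\tau',v_1)\in\Sigma$ equals $\sigma'_{I,J}$.** This ties the nonvanishing of the product to membership in $\Sigma$. The vectors $u_0$ and $v_1$ in $R(\tau_1)$ lie strictly on opposite sides of $\alpha^\perp$, so $s_\alpha\tau_1=\tau_1$ by Lemma 3. Let $\gamma\in J'$. Then $s_\gamma$ permutes $R(\tau')$. It does not fix $R(\tau')$ pointwise, because $\gamma\in\operatorname{span}R(\tau')$ by Lemma 4 for $(I,J')$, and $s_\gamma\gamma=-\gamma$. So $s_\gamma$ exchanges two distinct elements of $R(\tau')$, which lie strictly on opposite sides of $\gamma^\perp$. By Lemma 3 for $\tau_1$ and $s_\gamma$, and since $v_1$ is not one of these two,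
$$s_\gamma\tau_1=\tau_1\quad\text{and}\quad s_\gamma v_1=v_1\qquad(\gamma\in J').\tag{12}$$
So $W_J$ preserves $\tau_1$, and $W_JI\subseteq R(\tau_1)$. Conversely, $R(\tau_1)=W_{J'}I\cup\{s_\alpha u_0\}\subseteq W_JI$. Hence $\tau_1=\sigma'_{I,J}$.

**Step 5: part 1.** If $\sigma'_{I,J}\notin\Sigma$, then $L=\emptyset$ by Step 4, so $x_{\tau'}\Phi_\alpha=0$ by (10). Since $\Phi_\alpha$ is invariant, applying $w\in W$ gives $x_{w\tau'}\Phi_\alpha=0$. Summing over the orbit $W\tau'$ gives $m_{\tau'}\Phi_\alpha=0$.

**Step 6: in part 2, $L$ is not empty.** Let $\tau=\sigma'_{I,J}\in\Sigma$, so $R(\tau)=W_JI\supseteq R(\tau')$. With $u_0$ from Step 1, $s_\alpha u_0=u_0-a\alpha\in R(\tau)$ with $a>0$, and $c_\alpha(s_\alpha u_0)=c_\alpha(u_0)+a=a>0$. So $s_\alpha u_0\notin R(\tau')$, where $c_\alpha$ vanishes, and $R(\tau')\cup\{s_\alpha u_0\}\subseteq R(\tau)$ spans a cone of $\Sigma$. Hence $s_\alpha u_0\in L$. So (11) and (12) hold, $u_0$ is unique, and $\tau=\tau_1$ by Step 4, that is, $R(\tau)=R(\tau')\sqcup\{v_1\}$.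

**Step 7: transporting around the orbit and counting.** By (10) and (11), $x_{\tau'}\Phi_\alpha=a\sum_{v\in W_Kv_1}x_{\tau'}x_v$. Apply representatives of $W/W_K=W/\mathrm{Stab}_W(\tau')$ and sum. The pairs $(w\tau',wv)$ with $wW_K\in W/W_K$ and $v\in W_Kv_1$ are, without repetition, the elements of $P=\{(w\tau',wv_1):w\in W\}$: the first entry determines the coset $wW_K$, and the second then ranges over $wW_Kv_1$. So
$$m_{\tau'}\Phi_\alpha=a\sum_{(\tau'_0,v)\in P}x_{\tau'_0}x_v .$$
Each term is $x_{\operatorname{cone}(\tau_0',v)}$, and $(\tau'_0,v)\mapsto\operatorname{cone}(\tau'_0,v)$ is a surjective $W$-equivariant map $P\to W\tau$. All fibers have the same size. The fiber over $\tau$ is $\{(w\tau',wv_1):w\tau=\tau\}$. In it the second entry determines the first, since $w\tau'$ is the facet of $\tau$ opposite to $wv_1$. So the fiber is in bijection with $\mathrm{Stab}_W(\tau)v_1$, and $m_{\tau'}\Phi_\alpha=a\,n\,m_\tau$ with $n=|\mathrm{Stab}_W(\tau)v_1|$.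

**Step 8: evaluating $n$.** Since $W_J\subseteq\mathrm{Stab}_W(\tau)$, we have $W_Jv_1\subseteq\mathrm{Stab}_W(\tau)v_1\subseteq R(\tau)\cap Wv_1$. As $R(\tau)=W_JI$ and the elements of $I$ lie in distinct $W$-orbits, $R(\tau)\cap Wv_1$ is a single $W_J$-orbit, namely $W_Jv_1$. So $n=|W_Jv_1|$. Finally, $(v_1,\gamma)=0$ for $\gamma\in J'$ by (12), and $(v_1,\alpha)=-(u_0,\alpha)<0$. So $-v_1\in D_J$ with $J\cap v_1^\perp=J'$, and (F2) gives $\mathrm{Stab}_{W_J}(v_1)=W_{J'}$. Hence $n=|W_J|/|W_{J'}|$. $\square$

*Example T, $n=4$.* Take $I=\{u_1\}$, $J=\{\alpha_1,\alpha_2\}$, $\alpha=\alpha_2$. Then $\tau'=\operatorname{cone}(u_1,u_2)$, $p=u_1+u_2$, $K=\{\alpha_1,\alpha_3\}$, $u_0=u_2$, $v_1=u_3=u_2-\alpha_2$, $a=1$. The coefficient $c_{\alpha_2}$ is $0,0,1,1$ on $u_1,\dots,u_4$, so $L=\{u_3,u_4\}=W_Ku_3$. The orbit of $\tau'$ has $6$ cones with $2$ neighbors each. These $12$ pairs are distributed over the $4$ three-dimensional cones, $3$ to each, and $n=|W_J|/|W_{J'}|=6/2=3$.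

Reducedness of $(I,J)$ cannot be dropped. For $n=3$, $I=\{u_1\}$, $J=\{\alpha_2\}$, $J'=\emptyset$, we have $p=u_1$ and $\alpha_2\in K$, so the claim in Step 1 fails. Indeed $\sigma'_{I,J}$ is just the ray $u_1$, whereas $m_{u_1}\Phi_{\alpha_2}=3h\cdot h=3h^2\ne0$ has degree $2$, so it is not a multiple of $m_{\sigma'_{I,J}}=3h$.

## 8. The values of $\Phi$ on the monomials $x_{I,J}$

**Lemma 8.** (a) If $\sigma'_{I,J}\notin\Sigma$, then $\Phi(x_{I,J})=0$. (b) If $(I,J)$ is reduced and $\sigma'_{I,J}\in\Sigma$, then $\Phi(x_{I,J})=c_{I,J}\,m_{\sigma'_{I,J}}$ with $c_{I,J}>0$.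

*Proof.*

**Step 1: reduced pairs, by induction on $|J|$.** We peel off simple roots one at a time so that all intermediate pairs stay reduced. If $J=\emptyset$, this is Lemma 6, with $c_{I,\emptyset}=1$. Let $J\ne\emptyset$. Pick a component $C$ of $J$, an element $\gamma_0\in C$ with $(u,\gamma_0)>0$ for some $u\in I$, and $\alpha\in C$ at maximal graph distance from $\gamma_0$ in $C$. If $C\ne\{\alpha\}$, then $\alpha\ne\gamma_0$, and $C\setminus\alpha$ is connected and contains $\gamma_0$. Indeed, on a shortest path from $x\in C\setminus\alpha$ to $\gamma_0$ all vertices after $x$ are strictly closer to $\gamma_0$ than $x$, so none of them is $\alpha$. The components of $J'=J\setminus\alpha$ are therefore the components of $J$ other than $C$, together with $C\setminus\alpha$ if it is nonempty, and $(I,J')$ is reduced.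

If $\sigma'_{I,J'}\notin\Sigma$, then $\sigma'_{I,J}\notin\Sigma$ by the remark after (7), and $\Phi(x_{I,J})=\Phi(x_{I,J'})\Phi_\alpha=0$ by induction. If $\sigma'_{I,J'}\in\Sigma$, then $\Phi(x_{I,J})=c_{I,J'}\,m_{\sigma'_{I,J'}}\Phi_\alpha$ by induction. By Lemma 7 this is $0$ if $\sigma'_{I,J}\notin\Sigma$, and otherwise it is $c_{I,J}\,m_{\sigma'_{I,J}}$ with
$$c_{I,J}=a\,\frac{|W_J|}{|W_{J'}|}\,c_{I,J'}>0.\tag{13}$$

**Step 2: (a) for nonreduced pairs.** If $(I,J)$ is not reduced and $\sigma'_{I,J}\notin\Sigma$, then by (8) $\sigma'_{I,J\setminus J_0}=\sigma'_{I,J}\notin\Sigma$ with $(I,J\setminus J_0)$ reduced. So $\Phi(x_{I,J\setminus J_0})=0$ by Step 1, and this divides $\Phi(x_{I,J})$. $\square$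

## 9. Proof of Theorem A

**Step 1: $\varphi$ is well defined.** By (2), $I_{\Sigma_W}$ is generated by the $x_{I,J}$ with $\sigma'_{I,J}\notin\Sigma$, and $\Phi$ kills these by Lemma 8(a). It kills the linear relations by (5). So $\Phi$ induces a graded homomorphism $\varphi:\overline{\mathcal A(\Sigma_W)}\to\overline{\mathcal A(\Sigma)}^W$ with $\varphi(x_\rho)=m_\rho$ and $\varphi(x_{-\alpha})=\Phi_\alpha$. By (4), $\Phi_\alpha$ is given by both formulas of the theorem.

**Step 2: uniqueness.** By (3), $\overline{\mathcal A(\Sigma_W)}$ is generated as an algebra by the $x_\rho$, $\rho\subset D$.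

**Step 3: surjectivity.** We show that a spanning set of the invariants is hit. By Lemma 2 the $x_\tau$, $\tau\in\Sigma$, span $\overline{\mathcal A(\Sigma)}$. The averaging operator $\frac1{|W|}\sum_ww$ maps $\overline{\mathcal A(\Sigma)}$ onto $\overline{\mathcal A(\Sigma)}^W$ and sends $x_\tau$ to $\frac1{|W\tau|}m_\tau$, so the $m_\tau$ span $\overline{\mathcal A(\Sigma)}^W$. The element $m_\tau$ depends only on the orbit of $\tau$, so by Lemma 5 we may take $\tau=\sigma'_{I,J}$ with $(I,J)$ reduced. By Lemma 8(b), $m_\tau=c_{I,J}^{-1}\varphi(x_{I,J})$.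

**Step 4: injectivity.** By the Known result the graded pieces of both rings have equal finite dimensions, so the graded surjection $\varphi$ is an isomorphism. $\blacksquare$

## 10. Exact constants, degree maps, subfields, and bijectivity from Gorenstein duality

Theorem B needs two normalizations.

**The number $\mathrm{ind}_{I,J}$.** Let $(I,J)$ be reduced with $\sigma'_{I,J}\in\Sigma$. Along the induction of Lemma 8, Lemma 7(2) adds one ray per step, starting from $R(\operatorname{cone}(I))=I$. So $|R(\sigma'_{I,J})|=|I|+|J|$. As $R(\sigma'_{I,J})=W_JI\subset\operatorname{span}(I\cup J)$ is linearly independent, $R(\sigma'_{I,J})$ and $I\cup(-J)$ are bases of the same space. Let $\mathrm{ind}_{I,J}>0$ be the absolute value of the determinant of the first basis expressed in the second.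

*Example Q.* For $I=\{u\}$, $J=\{\alpha\}$ we have $R(\sigma'_{I,J})=\{u,u'\}$ and $u'=u+2(-\alpha)$, so $\mathrm{ind}_{I,J}=2$.

**The degree map.** For a complete simplicial fan $\Xi$ in $V$ with ray generators, let $|\tau|$ be the absolute determinant, in an orthonormal basis of $V$, of the generators of a maximal cone $\tau$.

**Lemma 9** (cf. Brion, *The structure of the polytope algebra*, Tohoku Math. J. 49 (1997)). There is a unique linear map $\int_\Xi:\overline{\mathcal A(\Xi)}_d\to\mathbb R$ with $\int_\Xi x_\tau=1/|\tau|$ for all maximal $\tau$.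

*Proof.* Uniqueness: by Lemma 2 the $x_\tau$ with $\tau$ maximal span degree $d$.

**Step 1: passing to piecewise polynomials.** The point is to turn the existence question into one about rational functions. Map $x_\rho$ to the function that is linear on each cone of $\Xi$, with value $1$ at $u_\rho$ and $0$ at the other generators. A product of such functions for rays $\rho_1,\dots,\rho_k$ is nonzero on a maximal cone only if all $\rho_i$ are rays of it. So we get a homomorphism from $\mathcal A(\Xi)$ to continuous piecewise polynomial functions on $V$. It sends $\theta_\lambda$ to $\lambda$, since both sides agree on all generators. For a continuous piecewise polynomial function $g=(g_\tau)$, $\tau$ ranging over the maximal cones, put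
$$E(g)=\sum_\tau\frac{g_\tau}{|\tau|\prod_{u\in R(\tau)}u^*_\tau},$$
where $(u^*_\tau)_{u\in R(\tau)}$ is the basis of $V^*$ dual to $R(\tau)$.

**Step 2: $E(g)$ is a polynomial.** The form $u_\tau^*$ vanishes on the hyperplane spanned by the wall of $\tau$ opposite to $u$. For fixed $\tau$ these hyperplanes are distinct, so $E(g)$ has at most simple poles, along hyperplanes spanned by walls. Fix such a hyperplane $H$. A maximal cone whose term has a pole along $H$ has exactly one wall in $H$, and each wall $\kappa\subset H$ lies in exactly two maximal cones $\tau,\tau'$, by completeness. So the terms with a pole along $H$ pair up, with $\kappa=\tau\cap\tau'$, $R(\tau)=R(\kappa)\cup\{u\}$, $R(\tau')=R(\kappa)\cup\{u'\}$, and $u,u'$ on opposite sides of $H$. Let $\ell$ be the unit normal form of $H$ with $\ell(u)>0>\ell(u')$, and let $c$ be the absolute determinant of $R(\kappa)$ in an orthonormal basis of $H$. Then $|\tau|=c\,\ell(u)$, $u^*_\tau=\ell/\ell(u)$, $|\tau'|=-c\,\ell(u')$, $u'^*_{\tau'}=\ell/\ell(u')$, so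
$$|\tau|\,u^*_\tau=c\,\ell=-|\tau'|\,u'^*_{\tau'} .$$
The pair therefore contributes
$$\frac1{c\,\ell}\left(\frac{g_\tau}{\prod_{w\in R(\kappa)}w^*_\tau}-\frac{g_{\tau'}}{\prod_{w\in R(\kappa)}w^*_{\tau'}}\right).$$
On $H$ we have $g_\tau=g_{\tau'}$, since these polynomials agree on $\kappa$, which spans $H$. Also $w^*_\tau=w^*_{\tau'}$ on $H$ for $w\in R(\kappa)$, both being dual to the basis $R(\kappa)$ of $H$; in particular no $w^*$ vanishes identically on $H$. So the bracket, written over its common denominator, has a numerator divisible by $\ell$, and the pair has no pole along $H$. Hence $E(g)$ has no poles and is a polynomial.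

**Step 3: conclusion.** $E$ is linear over polynomials on $V$ and lowers degree by $d$. In degree $d$ it is a scalar, and in degree $d-1$ it is zero. So $E(\lambda g)=\lambda E(g)=0$ for $g$ of degree $d-1$, that is, $E$ kills $\theta_\lambda\mathcal A(\Xi)_{d-1}$ and descends to $\overline{\mathcal A(\Xi)}_d$. The function of $x_\tau$ is $\prod_{u\in R(\tau)}u^*_\tau$ on $\tau$ and $0$ on the other maximal cones, so $E(x_\tau)=1/|\tau|$. $\square$

**Theorem B.**

1. For reduced $(I,J)$ with $\sigma'_{I,J}\in\Sigma$: $\ \varphi(x_{I,J})=|W_J|\cdot\mathrm{ind}_{I,J}\cdot m_{\sigma'_{I,J}}$. As the $m_{\sigma'_{I,J}}$ ($(I,J)$ reduced) span $\overline{\mathcal A(\Sigma)}^W$, the inverse is given explicitly by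
$$\varphi^{-1}(m_{\sigma'_{I,J}})=\frac{x_{I,J}}{|W_J|\,\mathrm{ind}_{I,J}} .$$
2. $\int_\Sigma\varphi(\xi)=|W|\int_{\Sigma_W}\xi$ for all $\xi\in\overline{\mathcal A(\Sigma_W)}_d$.
3. Let $k\subseteq\mathbb R$ be a subfield and $V_k\subset V$ a $k$-form of $V$ (a $k$-subspace with $V_k\otimes_k\mathbb R=V$) containing all $u_\rho$ and $\Delta$. Then the same formulas define an isomorphism of graded $k$-algebras between the analogous $k$-algebras.
4. Bijectivity of $\varphi$ can be proved without the Known result, given that $\Sigma_W$ is a complete simplicial fan. Hence $\mathrm P_{\overline{\mathcal A(\Sigma)}^W}=\mathrm P_{\overline{\mathcal A(\Sigma_W)}}$ is a consequence.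

*Example Q, checked.* With $I=\{u\}$, $J=\{\alpha\}$, $\varphi(x_ux_{-\alpha})=(a+b)\cdot2(a+b)=4ab$. The formula in (1) gives $2\cdot2\cdot x_ux_{u'}=4ab$. For (2): $|\operatorname{cone}(u,u')|=2$, so $\int_\Sigma4ab=2$; and $|\operatorname{cone}(u,-\alpha)|=1$, so $|W|\int_{\Sigma_W}x_ux_{-\alpha}=2$. In Example T with $n=4$, $I=\{u_1\}$, $J=\{\alpha_1,\alpha_2\}$: the values of $c_{\alpha_1}$ on $u_1,\dots,u_4$ are $0,1,1,1$ and those of $c_{\alpha_2}$ are $0,0,1,1$, so $\varphi(x_{I,J})=4h\cdot3h\cdot2h=24h^3$. Since $u_2=u_1-\alpha_1$ and $u_3=u_1-\alpha_1-\alpha_2$, $\mathrm{ind}_{I,J}=1$, and the formula gives $6\cdot1\cdot4h^3$.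

*Proof of Theorem B.*

**(1): following the constant through the induction.** We compare two recursions along the induction of Lemma 8. For $J=\emptyset$, $c_{I,\emptyset}=1=|W_\emptyset|\,\mathrm{ind}_{I,\emptyset}$. For $J\ne\emptyset$, (13) says $c_{I,J}=a\,\frac{|W_J|}{|W_{J'}|}\,c_{I,J'}$. On the other hand $R(\sigma'_{I,J})=R(\sigma'_{I,J'})\sqcup\{u_0+a(-\alpha)\}$ with $u_0\in R(\sigma'_{I,J'})\subset\operatorname{span}(I\cup J')$. So the matrix expressing $R(\sigma'_{I,J})$ in the basis $I\cup(-J)$ is block triangular, with one block the matrix for $(I,J')$ and the other the entry $a$. Thus $\mathrm{ind}_{I,J}=a\,\mathrm{ind}_{I,J'}$. By induction $c_{I,J}=|W_J|\,\mathrm{ind}_{I,J}$. The $m_{\sigma'_{I,J}}$ span by Step 3 of Section 9, and $\varphi$ is bijective, so the formula for the inverse follows.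

**(2): testing one monomial.** We have $\dim\overline{\mathcal A(\Sigma_W)}_d=1$: it is the coefficient of $t^d$ in $h_{\Sigma_W}$, to which only $\sigma=0$ contributes. (The equality $\mathrm P_{\overline{\mathcal A(\Sigma_W)}}=h_{\Sigma_W}$ holds for every complete simplicial fan.) So it suffices to test one nonzero element. Let $\tau$ be a maximal cone of $\Sigma$ with $p_\tau\in D$. By Lemma 5, $\tau=\sigma'_{I,K}$ and $\mathrm{Stab}_W(\tau)=W_K$. The group $W_{K_0}$ fixes $I$ and commutes with $W_{K\setminus K_0}$, so it fixes $R(\tau)=W_{K\setminus K_0}I$, which spans $V$. So $W_{K_0}$ is trivial and $K_0=\emptyset$. Thus $(I,K)$ is reduced and $|I|+|K|=|R(\tau)|=d$. The orbit of $\tau$ has $|W|/|W_K|$ elements, all with $|w\tau|=|\tau|$. Changing bases gives $|\tau|=\mathrm{ind}_{I,K}\,|\sigma_{I,K}|$. By (1),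
$$\int_\Sigma\varphi(x_{I,K})=|W_K|\,\mathrm{ind}_{I,K}\cdot\frac{|W|}{|W_K|}\cdot\frac1{|\tau|}=|W|\,\frac{\mathrm{ind}_{I,K}}{|\tau|}=\frac{|W|}{|\sigma_{I,K}|}=|W|\int_{\Sigma_W}x_{I,K}.$$
The last integral is nonzero, so $x_{I,K}$ spans $\overline{\mathcal A(\Sigma_W)}_d$.

**(3): everything is defined over $k$.** The analogous $k$-algebras use $k[x_\rho]$ and $\theta_\lambda$ with $\lambda\in V_k^*=\operatorname{Hom}_k(V_k,k)$. The group $W$ preserves $V_k$: the generators of a maximal cone form a $k$-basis of $V_k$, and $w\in W$ maps them to generators, which lie in $V_k$. The numbers $c_\alpha(u_\rho)$ lie in $k$, because $\pi(u_\rho)-u_\rho\in V_k$, and $\Delta\subset V_k$ can be extended to a $k$-basis of $V_k$, which is also an $\mathbb R$-basis of $V$. For the same reason we can choose $\varpi_\alpha\in V_k^*$. So $\Phi$ has a $k$-version $\Phi_k$, defined by the same formulas. As $V^*=V_k^*\otimes_k\mathbb R$, the rings over $\mathbb R$ arise from those over $k$ by $-\otimes_k\mathbb R$. The invariants do too, being the common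 kernel of the $k$-linear maps $w-1$; and so does $\Phi$. Extension of scalars along $k\subseteq\mathbb R$ is faithfully flat. So $\Phi_k$ kills the relations of $\Sigma_W$ over $k$, since their images vanish after the injection into $\overline{\mathcal A(\Sigma)}^W$. The kernel and cokernel of the induced map $\varphi_k$ become those of $\varphi$, which are zero, so they are zero.

**(4): injectivity from the socle.** Steps 1–3 of Section 9 did not use the Known result, so $\varphi$ is a well-defined surjection; we show $\ker\varphi=0$. The simplicial complex of the complete simplicial fan $\Sigma_W$ is a triangulated sphere, so $\mathcal A(\Sigma_W)$ is Gorenstein (Stanley, *Combinatorics and Commutative Algebra*, §II.5; Bruns–Herzog, *Cohen–Macaulay Rings*, §5.6). Its Krull dimension is $d$, and by Lemma 2 the quotient by the $d$ linear forms attached to a basis of $V^*$ is finite-dimensional, so these forms are a linear system of parameters. Hence $B=\overline{\mathcal A(\Sigma_W)}$ is an Artinian Gorenstein graded algebra, that is,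 a Poincaré duality algebra, and its socle is one-dimensional. By Lemma 2, $B$ vanishes in degrees $>d$, and by Lemma 9 $B_d\ne0$. As $B_d$ lies in the socle, the socle is $B_d$.

Every nonzero ideal $\mathfrak a$ of $B$ contains the socle: with $B_+$ the nilpotent ideal of elements of positive degree and $r$ maximal with $B_+^r\mathfrak a\ne0$, the nonzero space $B_+^r\mathfrak a\subseteq\mathfrak a$ lies in the one-dimensional socle.

Now let $\tau$ be a maximal cone of $\Sigma$. By Lemma 9, $\int_\Sigma m_\tau>0$, so $\overline{\mathcal A(\Sigma)}^W_d\ne0$. By surjectivity $\varphi$ is nonzero on $B_d$. So $\ker\varphi$ does not contain the socle, and $\ker\varphi=0$. Since $\varphi$ is then a graded isomorphism, the two Poincaré polynomials agree. $\blacksquare$
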